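\title{Point-primitive generalized quadrangles with two line-orbits of unequal size}

\begin{abstract}
The Hemisystem Conjecture asserts that a group acting primitively on the points of a finite thick generalized quadrangle is either transitive on the lines or has exactly two line-orbits, of equal size. We show that it is false. The quadrangle $T_2^*(\mathcal O)$ of order $(31,33)$ built from Segre's hyperoval in $\mathrm{PG}(2,32)$ has a point-primitive group with two line-orbits, of sizes $3\cdot 2^{10}$ and $31\cdot 2^{10}$. We also determine exactly which monomial hyperovals give a point-primitive group of affine semilinear automorphisms, and obtain a second counterexample, of order $(127,129)$.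
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{generalized quadrangle} is a point-line incidence geometry $\mathcal Q$ such that
\begin{enumerate}
\item[(i)] any two points lie on at most one line, and
\item[(ii)] given a line $L$ and a point $p$ not on $L$, there is a unique point of $L$ collinear with $p$.
\end{enumerate}
The uniqueness in (ii) forbids triangles; the existence says that every point is close to every line. All quadrangles in this paper are finite and \emph{thick}: every line has at least three points and every point is on at least three lines. It is a standard fact that such a quadrangle has an \emph{order} $(s,t)$: every line has $s+1$ points and every point is on $t+1$ lines. An automorphism permutes the points and the lines and preserves incidence.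

Recall that a \emph{block} of a transitive permutation group $G$ on a set $X$ is a nonempty subset $B$ such that $gB=B$ or $gB\cap B=\emptyset$ for each $g\in G$. The group is \emph{primitive} if its only blocks are the singletons and $X$; equivalently, if it preserves no nontrivial partition of $X$. A group $G$ of automorphisms of $\mathcal Q$ is \emph{point-primitive} if it is primitive on the set $\mathcal P$ of points.

How far does the action on points control the action on lines? Suppose that $G$ is transitive on points, and let $\mathcal L$ be an orbit of $G$ on lines. Every point is on the same number $m(\mathcal L)$ of lines of $\mathcal L$, and counting incident pairs gives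
\[
|\mathcal L|\,(s+1)=m(\mathcal L)\,|\mathcal P| .
\]
So the sizes of the line-orbits are proportional to the numbers $m(\mathcal L)$, and these numbers add up to $t+1$. Transitivity alone does not restrict them: Section~\ref{sec:T2} describes quadrangles with a point-regular group for which every $m(\mathcal L)$ equals $1$. Primitivity does restrict them. If $m(\mathcal L)=1$, then the lines of $\mathcal L$ partition the points, and this partition is $G$-invariant. Thus a point-primitive group has no line-orbit of the smallest conceivable size, and one may guess that its line-orbits are few and large. The following conjecture, which appears in the paper of Bamberg and Evans~\cite{BE}, makes the guess precise.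

\begin{quote}
\textbf{The Hemisystem Conjecture.} \emph{Suppose that $G$ is a group acting point-primitively on a finite thick generalized quadrangle $\mathcal Q$. Then $G$ either acts transitively on the lines, or has exactly two line-orbits, both of equal size.}
\end{quote}

A \emph{hemisystem} is a set of lines that contains exactly half of the lines on each point. By the count above, the second alternative says that both orbits are hemisystems. Both alternatives occur already in a quadrangle with $64$ points (Example~\ref{ex:four}). Nevertheless the conjecture is false.

\begin{theorem}\label{thm:main}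
There is a finite thick generalized quadrangle with $32^3$ points, and a group $G$ of automorphisms acting primitively on its points, such that $G$ has exactly two line-orbits, of sizes $3\cdot 2^{10}=3072$ and $31\cdot 2^{10}=31744$.
\end{theorem}

The quadrangle is $T_2^*(\mathcal O)$, whose points are the vectors of $\mathbb F_q^3$ and whose lines are the affine lines with direction in a hyperoval $\mathcal O$ of $\mathrm{PG}(2,q)$. For affine groups acting on it, the conjecture becomes a statement about the plane: an irreducible group preserving $\mathcal O$ should be transitive on $\mathcal O$ or cut it into two halves. Irreducibility excludes orbits of length $1$ and $2$ on $\mathcal O$, but not of length $3$. We look for a hyperoval that splits into a triangle, whose vertices are permuted cyclically, and one orbit of $q-1$ further points. For $q=4$ this gives two hemisystems, because $3=q-1$. The same configuration exists for $q=32$, where $3\ne q-1$.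

Sections~\ref{sec:T2}--\ref{sec:32} prove Theorem~\ref{thm:main}. Section~\ref{sec:criterion} shows that for monomial hyperovals with $q\ge 8$ the triangle is the only source of point-primitive affine groups, and that it is governed by one congruence (Theorem~\ref{thm:criterion}). Section~\ref{sec:families} solves the congruence in the known monomial families, finds a second counterexample over $\mathbb F_{128}$, and shows that in both examples \emph{every} point-primitive group of affine semilinear automorphisms violates the conjecture (Theorem~\ref{thm:families}).

\section{Quadrangles from hyperovals and their affine groups}\label{sec:T2}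

Throughout, $q=2^h\ge4$ and $V=\mathbb F_q^3$, with standard basis $e_1,e_2,e_3$. The points and lines of the projective plane $\mathrm{PG}(2,q)$ are the $1$- and $2$-dimensional subspaces of $V$; each line has $q+1$ points and each point is on $q+1$ lines. We write $\langle x,y,z\rangle$ for the point spanned by $(x,y,z)$, and put
\[
E_i=\langle e_i\rangle,\qquad \Delta=\{E_1,E_2,E_3\},\qquad U=\langle 1,1,1\rangle .
\]
A \emph{frame} is an ordered $4$-tuple of points, no three collinear, such as $(E_1,E_2,E_3,U)$. We use two textbook facts: $\mathrm{PGL}(3,q)$ is transitive on frames, and $|\mathrm{PGL}(3,q)|=q^3(q^3-1)(q^2-1)$.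

The Frobenius map is $\phi(x,y,z)=(x^2,y^2,z^2)$. The group $\Gamma\mathrm L(3,q)$ of invertible semilinear maps consists of the products $g\phi^i$ with $g\in\mathrm{GL}(3,q)$. It acts on $\mathrm{PG}(2,q)$ with kernel the group $Z\cong\mathbb F_q^*$ of scalars, and $\mathrm{P}\Gamma\mathrm L(3,q)=\Gamma\mathrm L(3,q)/Z$. We use the same letter for a semilinear map and for its image in $\mathrm{P}\Gamma\mathrm L(3,q)$.

A \emph{hyperoval} is a set $\mathcal O$ of $q+2$ points of $\mathrm{PG}(2,q)$, no three collinear. If $P\in\mathcal O$, the other $q+1$ points of $\mathcal O$ lie on distinct lines through $P$, and there are only $q+1$ such lines. Hence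
\begin{equation}\label{eq:secant}
\text{every line through a point of $\mathcal O$ contains exactly one further point of $\mathcal O$.}
\end{equation}

The geometry $T_2^*(\mathcal O)$ (Ahrens--Szekeres, M.~Hall) has as points the vectors of $V$ and as lines the cosets $v+\langle p\rangle$ with $v\in V$ and $\langle p\rangle\in\mathcal O$; incidence is membership. The $q^2$ lines with a given direction $\langle p\rangle$ form a \emph{parallel class}. Property \eqref{eq:secant} is exactly what axiom (ii) needs.

\begin{lemma}\label{lem:GQ}
If $\mathcal O$ is a hyperoval, then $T_2^*(\mathcal O)$ is a thick generalized quadrangle of order $(q-1,q+1)$, with $q^3$ points.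
\end{lemma}

\begin{proof}
Each line has $q\ge4$ points, and each point is on $q+2$ lines, one from each parallel class. A line containing two points $u\ne v$ must be $v+\langle u-v\rangle$, which gives (i) and shows that $u,v$ are collinear if and only if $\langle u-v\rangle\in\mathcal O$.

For (ii), let $L=v+\langle p\rangle$ and $u\notin L$. Then $p$ and $u-v$ span a $2$-dimensional subspace $W$, a line of $\mathrm{PG}(2,q)$ through $\langle p\rangle$. By \eqref{eq:secant}, $W$ contains exactly one further point $\langle p'\rangle$ of $\mathcal O$. Write $u-v=\alpha p+\beta p'$; here $\beta\ne0$ since $u\notin L$. The point $v+\lambda p$ of $L$ is collinear with $u$ if and only if $w=(\alpha-\lambda)p+\beta p'$ spans a point of $\mathcal O$. As $w\in W\setminus\langle p\rangle$, that point can only be $\langle p'\rangle$, and $\langle w\rangle=\langle p'\rangle$ means $\lambda=\alpha$.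
\end{proof}

Let $T\cong V$ be the group of translations $v\mapsto v+b$. It acts on $T_2^*(\mathcal O)$, regularly on points, and its line-orbits are the $q+2$ parallel classes; this is the point-regular group mentioned in the introduction. A map $g\in\Gamma\mathrm L(3,q)$ that preserves $\mathcal O$ sends $v+\langle p\rangle$ to $gv+\langle gp\rangle$, so it is also an automorphism. The group of \emph{affine semilinear automorphisms} is
\[
A(\mathcal O)=T\rtimes\Gamma\mathrm L(3,q)_{\mathcal O},
\]
where $\Gamma\mathrm L(3,q)_{\mathcal O}$ is the setwise stabilizer of $\mathcal O$. For subgroups containing $T$, both sides of the conjecture can be read in the plane.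

\begin{lemma}\label{lem:dictionary}
Let $G_0\le\Gamma\mathrm L(3,q)_{\mathcal O}$ and $G=T\rtimes G_0$.
\begin{enumerate}
\item[(a)] $G$ is point-primitive if and only if $0$ and $V$ are the only $G_0$-invariant additive subgroups of $V$.
\item[(b)] If $G$ is point-primitive, then $G_0$ fixes no point and no line of $\mathrm{PG}(2,q)$; in particular it has no orbit of length $1$ or $2$ on $\mathcal O$.
\item[(c)] The line-orbits of $G$ correspond to the orbits of $G_0$ on $\mathcal O$; an orbit of length $\ell$ on $\mathcal O$ gives a line-orbit of size $\ell q^2$.
\end{enumerate}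
\end{lemma}

\begin{proof}
(a) Since $G$ is transitive, it suffices to consider blocks $B$ containing $0$. For $b\in B$, translation by $b$ sends $0\in B$ to $b\in B$, so $B+b=B$. Thus the finite set $B$ is closed under addition, hence an additive subgroup. Each $g\in G_0$ fixes $0\in B$, so $gB=B$. Conversely, the cosets of a $G_0$-invariant additive subgroup form a $G$-invariant partition.

(b) A fixed point or line is a $G_0$-invariant subspace of dimension $1$ or $2$. An orbit of length $1$ is a fixed point, and the line joining the points of an orbit of length $2$ is fixed.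

(c) The group $T$ fixes each parallel class and is transitive on its $q^2$ lines, and $G_0$ permutes the parallel classes as it permutes $\mathcal O$.
\end{proof}

In the notation of the introduction, an orbit of length $\ell$ on $\mathcal O$ gives $m(\mathcal L)=\ell$. So in this family primitivity excludes $m=1$ and $m=2$, and the first value to examine is $m=3$.

\section{Hyperovals through a triangle}\label{sec:triangle}

An orbit of length $3$ on a hyperoval consists of three noncollinear points, so we may take it to be $\Delta$. A group preserving $\Delta$ can be irreducible for a simple reason. Let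
\[
\rho(x,y,z)=(y,z,x)
\]
be the cyclic shift of coordinates, which permutes $\Delta$ in a $3$-cycle.

\begin{lemma}\label{lem:irreducible}
Suppose that $G_0\le\Gamma\mathrm L(3,q)$ contains the scalars, the map $\rho$, and a diagonal matrix $\delta=\operatorname{diag}(\lambda_1,\lambda_2,\lambda_3)$ with three distinct entries. Then $0$ and $V$ are the only $G_0$-invariant additive subgroups of $V$.
\end{lemma}

\begin{proof}
Let $B\ne0$ be invariant. The scalars make $B$ an $\mathbb F_q$-subspace. Take $0\neq v\in B$; after applying a power of $\rho$, its first coordinate $x$ is nonzero. Then $B$ contains $(\delta-\lambda_2)(\delta-\lambda_3)v=(\lambda_1-\lambda_2)(\lambda_1-\lambda_3)x\,e_1$, hence $e_1$, hence $\rho e_1=e_3$ and $\rho^2e_1=e_2$.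
\end{proof}

\begin{example}[$q=4$]\label{ex:four}
Let $\mathbb F_4=\{0,1,\omega,\omega^2\}$, so $\omega^3=1$ and $1+\omega+\omega^2=0$. The six lines joining pairs of points of the frame $(E_1,E_2,E_3,U)$ are $x=0$, $y=0$, $z=0$, $y=z$, $x=z$, $x=y$. A point on none of them has nonzero, pairwise distinct coordinates, so it is $\langle1,\omega,\omega^2\rangle$ or $\langle1,\omega^2,\omega\rangle$. The line through these two points is $x+y+z=0$, which contains no point of the frame. Hence
\[
\mathcal O=\Delta\cup\Omega,\qquad \Omega=\{\langle1,1,1\rangle,\ \langle1,\omega,\omega^2\rangle,\ \langle1,\omega^2,\omega\rangle\},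
\]
is a hyperoval, and it is the only one containing the frame. The quadrangle $T_2^*(\mathcal O)$ has order $(3,5)$, with $64$ points and $96$ lines.

The matrix $\delta=\operatorname{diag}(1,\omega,\omega^2)$ fixes each point of $\Delta$ and permutes $\Omega$ cyclically in the order listed. The shift $\rho$ permutes $\Delta$ cyclically and fixes each point of $\Omega$; for instance $\rho(1,\omega,\omega^2)=(\omega,\omega^2,1)=\omega(1,\omega,\omega^2)$. Let $G_0=\langle Z,\delta,\rho\rangle$. By Lemmas~\ref{lem:dictionary} and~\ref{lem:irreducible}, $T\rtimes G_0$ is point-primitive and has two line-orbits, each of size $3\cdot16=48$. This is the second alternative of the conjecture.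

The first alternative occurs too. Any four points of $\mathcal O$ form a frame, and every frame lies in a unique hyperoval because the standard one does. So a linear map taking $(E_1,E_2,E_3,U)$ to any ordered four points of $\mathcal O$ preserves $\mathcal O$. Thus $A(\mathcal O)$ is line-transitive, and it is point-primitive since it contains $T\rtimes G_0$.
\end{example}

The two orbits of $G_0$ have lengths $3$ and $q-1$, and are equal only because $q=4$. To repeat the example for larger $q$ we need a hyperoval $\mathcal O\supseteq\Delta$ and a group of diagonal matrices that is transitive on $\Omega=\mathcal O\setminus\Delta$. This determines the shape of $\mathcal O$. Points of $\Omega$ have nonzero coordinates, as they are off the sides of the triangle, and \eqref{eq:secant} applied to $E_3$ shows that $\Omega=\{\langle1,t,f(t)\rangle:t\in\mathbb F_q^*\}$ for a function $f$. Rescale the coordinates so that $U\in\Omega$. Then $\Omega$ is the orbit of $U$ under a group of matrices $\operatorname{diag}(1,a,b)$, so the graph of $f$ is a subgroup of $\mathbb F_q^*\times\mathbb F_q^*$, and $f$ is an endomorphism $t\mapsto t^k$ of the cyclic group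 $\mathbb F_q^*$.

Accordingly, for a positive integer $k$ let
\[
D(k)=\{\langle1,t,t^k\rangle:t\in\mathbb F_q\}\cup\{E_2,E_3\}=\Delta\cup\Omega,
\qquad \Omega=\{P_t:t\in\mathbb F_q^*\},\quad P_t=\langle1,t,t^k\rangle .
\]
This set has $q+2$ points and depends only on $k$ modulo $q-1$. When it is a hyperoval it is called a \emph{monomial hyperoval}, and then
\begin{equation}\label{eq:gcd}
\gcd(k,q-1)=\gcd(k-1,q-1)=1 .
\end{equation}
Indeed, for distinct $s,t\in\mathbb F_q^*$ the points $E_2,P_s,P_t$ are collinear if and only if $s^k=t^k$, and $E_1,P_s,P_t$ are collinear if and only if $s^{k-1}=t^{k-1}$; so both power maps are injective on $\mathbb F_q^*$. In particular $k\not\equiv0,1\pmod{q-1}$, and nothing is lost by assuming $1<k<q-1$.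

The matrices $\delta_s=\operatorname{diag}(1,s,s^k)$, $s\in\mathbb F_q^*$, fix $\Delta$ pointwise and satisfy $\delta_sP_t=P_{st}$. They form a cyclic subgroup
\[
C=\{\delta_s:s\in\mathbb F_q^*\}\le\mathrm{PGL}(3,q)
\]
of order $q-1$ that is regular on $\Omega$. Also $\phi$ fixes $\Delta$ pointwise and $\phi P_t=P_{t^2}$. What $D(k)$ may lack is the symmetry $\rho$.

\begin{lemma}\label{lem:rho}
The shift $\rho$ preserves $D(k)$ if and only if
\begin{equation}\label{eq:c}
k^2-k+1\equiv0\pmod{q-1},
\end{equation}
and in that case $\rho P_t=P_{t^{k-1}}$.
\end{lemma}

\begin{proof}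
The map $\rho$ preserves $\Delta$, and $\rho P_t=\langle t,t^k,1\rangle=\langle1,t^{k-1},t^{-1}\rangle$. This point lies in $\Omega$ if and only if $(t^{k-1})^k=t^{-1}$, that is, $t^{k^2-k+1}=1$. This holds for all $t$ in the cyclic group $\mathbb F_q^*$ if and only if \eqref{eq:c} holds.
\end{proof}

\begin{proposition}\label{prop:construction}
Let $1<k<q-1$. Suppose that $\mathcal O=D(k)$ is a hyperoval and that \eqref{eq:c} holds. Let $G_0$ be generated by the scalars, the matrices $\delta_s$, and $\rho$. Then $G=T\rtimes G_0$ is point-primitive on $T_2^*(\mathcal O)$ and has exactly two line-orbits, of sizes $3q^2$ and $(q-1)q^2$.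
\end{proposition}

\begin{proof}
The group $G_0$ preserves $\mathcal O$ by Lemma~\ref{lem:rho}. If $c$ generates $\mathbb F_q^*$, then $\delta_c$ has the entries $1,c,c^k$, which are distinct because $1<k<q-1$. So $G$ is point-primitive by Lemmas~\ref{lem:irreducible} and~\ref{lem:dictionary}(a). Every generator preserves $\Delta$ and $\Omega$; the shift $\rho$ is transitive on $\Delta$ and $C$ is transitive on $\Omega$. Lemma~\ref{lem:dictionary}(c) gives the line-orbits.
\end{proof}

Example~\ref{ex:four} is the case $q=4$, $k=2$, where $k^2-k+1=3$. A counterexample to the conjecture needs one monomial hyperoval with $q\ge8$ that satisfies \eqref{eq:c}.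

\section{The counterexample of order $(31,33)$}\label{sec:32}

Take $q=32$ and $k=6$, so that $D(6)$ is Segre's hyperoval $\{\langle 1,t,t^6\rangle\}\cup\{E_2,E_3\}$. Since $6^2-6+1=31=q-1$, condition \eqref{eq:c} holds, and $\rho P_t=P_{t^5}$. For completeness we prove that no three points are collinear; the symmetries $\rho$ and $C$ reduce this to the injectivity of one polynomial.

\begin{lemma}\label{lem:D6}
The set $D(6)$ is a hyperoval in $\mathrm{PG}(2,32)$.
\end{lemma}

\begin{proof}
Consider three distinct points of $D(6)$. The three points of $\Delta$ are not collinear. Two points of $\Delta$ span one of the lines $x=0$, $y=0$, $z=0$, and these miss $\Omega$. If exactly one of the three points is in $\Delta$, a power of $\rho$ brings them to the form $E_3,P_s,P_t$ with $s\ne t$, and the determinant of $e_3$, $(1,s,s^6)$, $(1,t,t^6)$ is $t-s\ne0$.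

Suppose that all three points are in $\Omega$. Applying an element of $C$, we may take them to be $P_1,P_s,P_t$ with $1,s,t$ distinct. Subtracting $(1,1,1)$ from the other two vectors, we see that they are collinear if and only if $(s+1)(t^6+1)=(t+1)(s^6+1)$, that is, $\psi(s)=\psi(t)$ where $\psi(s)=(s^6+1)/(s+1)$. With $x=s+1$ we have $s^6=(x+1)^4(x+1)^2=(x^4+1)(x^2+1)$, so
\[
\psi(s)=\frac{x^6+x^4+x^2}{x}=x^5+x^3+x=:g(x).
\]
It remains to show that $g$ is injective on $\mathbb F_{32}$.

Injectivity is easy to decide for power maps, and the substitution $x=y+y^{-1}$ turns $g$ into one. Given $x\in\mathbb F_{32}$, let $y\in\mathbb F_{1024}^*$ be a root of $Y^2+xY+1$; then $x=y+y^{-1}$. The binomial coefficients $1,3,3,1$ and $1,5,10,10,5,1$ give, in characteristic $2$,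
\[
x^3=(y^3+y^{-3})+(y+y^{-1}),\qquad x^5=(y^5+y^{-5})+(y^3+y^{-3}),
\]
and therefore $g(x)=y^5+y^{-5}$. Suppose that $g(x)=g(x')$ with $x'=z+z^{-1}$, $z\in\mathbb F_{1024}^*$. Then $z^5$ is a root of $X^2+g(x)X+1=(X+y^5)(X+y^{-5})$, so $z^5=y^{\pm5}$. The group $\mathbb F_{1024}^*$ has order $1023=3\cdot11\cdot31$, prime to $5$, so $z=y^{\pm1}$ and $x'=x$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemmas~\ref{lem:D6} and~\ref{lem:GQ}, $T_2^*(D(6))$ is a thick generalized quadrangle of order $(31,33)$ with $32^3$ points. By Proposition~\ref{prop:construction} it has a point-primitive group with exactly two line-orbits, of sizes $3\cdot32^2=3072$ and $31\cdot32^2=31744$.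
\end{proof}

Of the $34$ lines on a point, $3$ belong to one orbit and $31$ to the other, so neither alternative of the Hemisystem Conjecture holds.

\section{Monomial hyperovals with a point-primitive affine group}\label{sec:criterion}

For $q=4$, enlarging $T\rtimes G_0$ to $A(\mathcal O)$ fused the two line-orbits. One may ask whether this also happens for $q=32$, and whether a monomial hyperoval can give a point-primitive affine group in some other way than through $\rho$. For $q\geq8$ the answer to both questions is no. We consider subgroups of $A(\mathcal O)$ only, and do not determine the full automorphism group of the quadrangle.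

In this section $q=2^h\ge8$, $1<k<q-1$, the set $\mathcal O=D(k)$ is a hyperoval, and $H=\mathrm{P}\Gamma\mathrm L(3,q)_{\mathcal O}$.

\begin{theorem}\label{thm:criterion}
Let $q=2^h\ge8$ and $1<k<q-1$, and suppose that $\mathcal O=D(k)$ is a hyperoval. The following are equivalent:
\begin{enumerate}
\item[(a)] some subgroup of $A(\mathcal O)$ is point-primitive on $T_2^*(\mathcal O)$;
\item[(b)] $A(\mathcal O)$ is point-primitive;
\item[(c)] $k^2-k+1\equiv0\pmod{q-1}$.
\end{enumerate}
If they hold, then $H=C\rtimes(\langle\rho\rangle\times\langle\phi\rangle)$ has order $3h(q-1)$, and $A(\mathcal O)$ has exactly two line-orbits, of the unequal sizes $3q^2$ and $(q-1)q^2$.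
\end{theorem}

The main point is to show that in the primitive case $H$ preserves the triangle $\Delta$. We first describe the elements of $H$ that do. Let $S_3$ denote the group of permutations of the three coordinates, acting linearly on $V$, and let $\tau(x,y,z)=(x,z,y)$.

\begin{lemma}\label{lem:stabilizer}
Let $\Pi=H\cap S_3$. The setwise stabilizer of $\Delta$ in $H$ is $H_\Delta=C\rtimes(\Pi\times\langle\phi\rangle)$, of order $(q-1)\,|\Pi|\,h$, and it induces on $\Delta$ the same permutations as $\Pi$. Moreover $\tau\in\Pi$ if and only if $k^2\equiv1\pmod{q-1}$.
\end{lemma}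

\begin{proof}
Let $g\in H_\Delta$, and write $g=g'\phi^i$ with $g'$ linear. Since $\phi$ fixes each $E_j$, the map $g'$ permutes $\Delta$, so $g'=d\pi$ with $d=\operatorname{diag}(d_1,d_2,d_3)$ and $\pi\in S_3$. Both $\pi$ and $\phi$ fix $U=P_1$, so $gU=\langle d_1,d_2,d_3\rangle$. As $g$ preserves $\Omega$, this point is $P_s$ for some $s$, which says that $d$ is a scalar multiple of $\delta_s$. Hence $d\in C$, and $\pi=d^{-1}g\phi^{-i}\in H$. This proves $H_\Delta=C\,\Pi\,\langle\phi\rangle$, and shows that every diagonal element of $H$ lies in $C$. Conjugation by $\Pi$ and by $\phi$ sends diagonal elements of $H$ to diagonal elements of $H$, so $C$ is normal in $H_\Delta$.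

The map $\phi$ has order $h$ in $\mathrm{P}\Gamma\mathrm L(3,q)$, as $\phi^iP_t=P_{t^{2^i}}$. It commutes with $\Pi$, and $\Pi\cap\langle\phi\rangle=1$ because $\Pi$ is faithful on $\Delta$ while $\phi$ acts trivially there. The group $\Pi\times\langle\phi\rangle$ fixes $U$, so it meets $C$ trivially. This gives the semidirect product and the action on $\Delta$. Finally, $\tau P_t=\langle1,t^k,t\rangle$ lies in $\Omega$ if and only if $t^{k^2}=t$.
\end{proof}

Since $C\le H$, the $H$-orbit that meets $\Omega$ is $\Omega$ together with some vertices of the triangle. If one or two vertices join $\Omega$, the others give a fixed line or point. The case that needs an argument is that all three join, so that $H$ is transitive. A divisibility condition excludes this unless $q=16$, and for $q=16$ the hyperoval is a conic with one extra point. For that case we need the following fact.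

\begin{lemma}\label{lem:conic}
Let $\mathcal O$ be a hyperoval in $\mathrm{PG}(2,q)$, $q\ge8$, and let $N_0\in\mathcal O$. If $\mathcal O\setminus\{N_0\}$ is the set of zeros of a quadratic form $Q$, then every $g\in\mathrm{PGL}(3,q)$ preserving $\mathcal O$ fixes $N_0$.
\end{lemma}

\begin{proof}
First, the quadratic forms vanishing at five given points, no three collinear, form a $1$-dimensional space. To see this, take four of the points to be $E_1,E_2,E_3,U$. The forms vanishing at these are $ayz+bxz+cxy$ with $a+b+c=0$. The fifth point $\langle x_0,y_0,z_0\rangle$ has nonzero coordinates and imposes $a/x_0+b/y_0+c/z_0=0$, which is independent of $a+b+c=0$ because the point is not $U$.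

Now $Q\circ g^{-1}$ has zero set $\mathcal O\setminus\{gN_0\}$. It shares with $Q$ at least $q\ge5$ zeros, no three collinear, so the two nonzero forms are proportional and have the same zeros. Hence $gN_0=N_0$.
\end{proof}

\begin{lemma}\label{lem:intransitive}
The group $H$ is not transitive on $\mathcal O$.
\end{lemma}

\begin{proof}
Suppose that it is. Transitivity makes $q+2$ divide $|H|$, but the order of $\mathrm{P}\Gamma\mathrm L(3,q)$ contains the factor $h$, which we cannot control modulo $q+2$. So we pass to the normal subgroup $N=H\cap\mathrm{PGL}(3,q)$. The orbits of a normal subgroup of a transitive group are permuted transitively, so they have a common size dividing $q+2$. Since $C\le N$, this size is at least $q-1$, and $q-1>(q+2)/2$ for $q>4$. Hence $N$ is transitive on $\mathcal O$, and the odd number $m=(q+2)/2=2^{h-1}+1$ divides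
\[
|\mathrm{PGL}(3,q)|=q^3\,(q-1)^2\,(q+1)\,(q^2+q+1).
\]
Modulo $m$ we have $q\equiv-2$, so the product is congruent to $(-8)\cdot9\cdot(-1)\cdot3=8\cdot27$. Thus $m\mid27$, and $q=2m-2\in\{0,4,16,52\}$. As $q\ge8$ is a power of $2$, we get $q=16$.

By \eqref{eq:gcd}, $k\equiv2\pmod3$ and $k\not\equiv0,1\pmod5$, so $k\in\{2,8,14\}$. In each case $\mathcal O$ with one point removed is the zero set of a quadratic form.
\begin{itemize}
\item $k=2$: the solutions of $xz=y^2$ are the points $\langle1,t,t^2\rangle$ and $E_3$, that is, $\mathcal O\setminus\{E_2\}$.
\item $k=8$: in $\mathbb F_{16}$ the unique square root of $t$ is $t^8$, so the solutions of $xy=z^2$ are the points $\langle1,t,t^8\rangle$ and $E_2$, that is, $\mathcal O\setminus\{E_3\}$.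
\item $k=14$: for $t\neq0$ we have $t^{14}=t^{-1}$, so the solutions of $yz=x^2$ are the points of $\Omega$ and $E_2,E_3$, that is, $\mathcal O\setminus\{E_1\}$.
\end{itemize}
By Lemma~\ref{lem:conic}, $N$ fixes the removed point, and so it is not transitive.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
Conditions (a) and (b) are equivalent, since a partition preserved by $A(\mathcal O)$ is preserved by each subgroup. Proposition~\ref{prop:construction} gives (c)$\Rightarrow$(a).

Assume (b). By Lemma~\ref{lem:dictionary}(b), $H$ has no orbit of length $1$ or $2$ on $\mathcal O$. The $H$-orbit of $U$ is $\Omega\cup\Delta'$ with $\Delta'\subseteq\Delta$, and the complement $\Delta\setminus\Delta'$ is a union of orbits. It is nonempty by Lemma~\ref{lem:intransitive}, so it is a single orbit of length $3$. Thus the orbits of $H$ on $\mathcal O$ are $\Delta$ and $\Omega$, and $H=H_\Delta$. By Lemma~\ref{lem:stabilizer}, $\Pi$ is transitive on $\Delta$. A transitive subgroup of $S_3$ contains the $3$-cycles, so $\rho\in\Pi$, and (c) follows from Lemma~\ref{lem:rho}.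

It remains to show that $\Pi=\langle\rho\rangle$. Otherwise $\Pi=S_3\ni\tau$, so $k^2\equiv1$. With (c) this gives $k\equiv2$, and then $4\equiv1\pmod{q-1}$, which is impossible for $q\ge8$. Now Lemma~\ref{lem:stabilizer} gives the structure and the order of $H$, and Lemma~\ref{lem:dictionary}(c) gives the line-orbits of $A(\mathcal O)$. They are unequal since $q\ne4$.
\end{proof}

\begin{remark}
Each use of $q\ge8$ is needed. For $q=4$, $k=2$, conditions (a)--(c) hold, but $H$ is transitive on $\mathcal O$ (Example~\ref{ex:four}), the transposition $\tau$ preserves $\mathcal O$ since $2^2\equiv1\pmod3$, and $3q^2=(q-1)q^2$.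
\end{remark}

\begin{remark}
A semilinear map taking a hyperoval $\mathcal O$ to $\mathcal O'$ is an isomorphism of quadrangles that conjugates $A(\mathcal O)$ to $A(\mathcal O')$. So (b), and hence (c), has the same truth value for any two exponents that describe equivalent monomial hyperovals.
\end{remark}

\section{The known families and a second counterexample}\label{sec:families}

\begin{theorem}\label{thm:families}
\begin{enumerate}
\item[(i)] Let $q=2^h$ with $h\ge3$. Consider the exponents of the known monomial families: $k=2^i$ with $\gcd(i,h)=1$ and $1\le i<h$ (Segre); and, for $h$ odd, $k=6$ (Segre), and $k=3\sigma+4$, $k=\sigma+\gamma$ (Glynn). Here $\sigma=2^{(h+1)/2}$, with $\gamma=2^n$ if $h=4n-1$ and $\gamma=2^{3n+1}$ if $h=4n+1$. Condition \eqref{eq:c} holds exactly for $(q,k)=(32,6)$ and $(q,k)=(128,20)$, the latter being $\sigma+\gamma$ for $h=7$.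
\item[(ii)] The sets $D(6)$ in $\mathrm{PG}(2,32)$ and $D(20)$ in $\mathrm{PG}(2,128)$ are hyperovals. For both, every point-primitive subgroup of $A(\mathcal O)$ has exactly two line-orbits, of sizes $3q^2$ and $(q-1)q^2$.
\end{enumerate}
\end{theorem}

Thus $T_2^*(D(20))$ is a second counterexample, of order $(127,129)$, with line-orbits in the ratio $3:127$. Part (i) is a statement about integers, and its proof does not use that the families consist of hyperovals.

\subsection{Solving the congruence}

\begin{proof}[Proof of Theorem~\ref{thm:families}(i)]
Put $F=k^2-k+1$ and work modulo $M=2^h-1$, where $2^h\equiv1$. In each family we reduce $F$ to an integer that, apart from a few small $h$, is nonzero and of absolute value less than $M$.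

\emph{The case $k=2^i$.} Let $0\le j<h$ with $j\equiv2i\pmod h$. Then $F\equiv2^j-2^i+1$, an integer of absolute value at most $2^{h-1}<M$. It vanishes only if $2^i=2^j+1$, that is, $j=0$ and $i=1$; this requires $h\mid2$, which is excluded.

\emph{The case $k=6$.} Here $F=31$ is prime, so $M\mid F$ with $M\geq7$ only if $M=31$, $h=5$.

\emph{The case $k=3\sigma+4$.} Since $\sigma^2=2^{h+1}\equiv2$, we get $k^2\equiv34+24\sigma$ and $F\equiv31+21\sigma$. For $h=3,5,7,9$ we have $\sigma=4,8,16,32$, and $31+21\sigma=115,199,367,703$, which is congruent to $3,13,113,192$ modulo $7,31,127,511$ respectively. For $h\ge11$ we have $\sigma\ge64$, so $2^h=\sigma^2/2\ge32\sigma$ and $0<31+21\sigma<32\sigma-1\le M$.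

\emph{The case $k=\sigma+\gamma$.} If $h=4n-1$ then $\gamma^2=2^{2n}=\sigma$, and if $h=4n+1$ then $\gamma^2=2^{6n+2}\equiv2^{2n+1}=\sigma$. So $k\equiv\gamma^2+\gamma$ and $\gamma^4\equiv\sigma^2\equiv2$, whence
\[
F\equiv\gamma^4+2\gamma^3-\gamma+1\equiv3+2\gamma^3-\gamma .
\]
Let $h=4n-1$. Then $F\equiv3+2^{3n+1}-2^n$. For $n=1$ this is $17\equiv3\pmod7$. For $n=2$ it is $127=M$, with $h=7$ and $k=16+4=20$. For $n\ge3$ it lies strictly between $0$ and $2^{3n+1}\le2^{4n-2}<M$. Let $h=4n+1$, $n\ge1$. Then $\gamma^3=2^{9n+3}\equiv2^{n+1}$, so $-F\equiv2^{3n+1}-2^{n+2}-3$. This is positive because $2^{3n+1}\ge2\cdot2^{n+2}>2^{n+2}+3$, and it is less than $2^{4n}<M$.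
\end{proof}

\subsection{A criterion in binary digits}

To show that $D(20)$ is a hyperoval, we replace the condition on triples of points by a parity condition on lines, which can be computed inside the field. This is the sufficiency half of Glynn's criterion~\cite{Glynn}; we include a proof. For nonnegative integers write $a\preceq b$ if every binary digit $1$ of $a$ is also a digit $1$ of $b$.

\begin{lemma}\label{lem:glynn}
Let $q=2^h$ and let $k$ be a positive integer with $\gcd(k,q-1)=1$. For $1\le d\le q-2$ let $r(d)\in[1,q-2]$ be the residue of $kd$ modulo $q-1$. If no $d$ with $1\le d\le q-2$ satisfies $d\preceq r(d)$, then $D(k)$ is a hyperoval.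
\end{lemma}

\begin{proof}
It suffices to show that every line meets $D(k)$ in an even number of points. For then each of the $q+1$ lines through a point $P\in D(k)$ contains at least one of the $q+1$ other points of $D(k)$, hence exactly one, and no three points are collinear.

Consider the line $ax+by+cz=0$. It contains $E_2$ if and only if $b=0$, it contains $E_3$ if and only if $c=0$, and its other points in $D(k)$ correspond to the roots $t\in\mathbb F_q$ of $a+bt+ct^k$. If $b=c=0$, the intersection is $\{E_2,E_3\}$. If $c=0\ne b$, it consists of $E_3$ and the point with $t=a/b$. If $b=0\ne c$, it consists of $E_2$ and the point with $t^k=a/c$, which is unique because $t\mapsto t^k$ is a bijection.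

Let $b,c\ne0$, and let $\nu$ be the number of roots. For $w\in\mathbb F_q$ the element $1+w^{q-1}$ is $1$ if $w=0$ and $0$ otherwise, and $\sum_t1=q=0$ in $\mathbb F_q$. Since $q-1=\sum_{j<h}2^j$ and raising to the power $2^j$ is additive, we have in $\mathbb F_q$
\[
\nu=\sum_{t}(a+bt+ct^k)^{q-1}
=\sum_t\prod_{j=0}^{h-1}\bigl(a^{2^j}+b^{2^j}t^{2^j}+c^{2^j}t^{k2^j}\bigr)
=\sum_{(A,B,D)}a^Ab^Bc^D\sum_tt^{B+kD}.
\]
Expanding the product assigns each position $j$ to one of the three terms, so $(A,B,D)$ runs over the triples of nonnegative integers with disjoint sets of binary digits $1$ and $A+B+D=q-1$; we use the convention $0^0=1$. The power sum $\sum_{t\in\mathbb F_q}t^n$ equals $q-1=1$ if $n$ is a positive multiple of $q-1$, and $0$ otherwise. We sort the triples by $D$.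
\begin{itemize}
\item $D=0$: only $B=q-1$, $A=0$ contributes, and the term is $b^{q-1}=1$.
\item $D=q-1$: then $A=B=0$, and the term is $c^{q-1}=1$.
\item $0<D<q-1$: a contribution needs $kD\equiv-B\equiv A+D\pmod{q-1}$. As $kD\not\equiv0$ and $1\le A+D\le q-1$, this gives $A+D=r(D)$. But $D\preceq A+D$, since $A$ and $D$ have disjoint digits. The hypothesis excludes this.
\end{itemize}
Hence $\nu=1+1=0$ in $\mathbb F_q$, and $\nu$ is even.
\end{proof}

Multiplication by $2$ modulo $q-1$ shifts $h$-digit binary expansions cyclically, and it shifts $d$ and $r(d)$ together. So the hypothesis need only be tested on one $d$ from each orbit of doubling, and if $d$ is chosen odd, the test is passed whenever $r(d)$ is even. For example, let $q=32$ and $k=6$. The six orbits are represented by $d=1,3,5,7,11,15$, with $r(d)=6,18,30,11,4,28$. The only odd residue is $r(7)=11=1011_2$, and $7=111_2\not\preceq1011_2$; this recovers Lemma~\ref{lem:D6}.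

\begin{lemma}\label{lem:D20}
The set $D(20)$ is a hyperoval in $\mathrm{PG}(2,128)$.
\end{lemma}

\begin{proof}
We have $\gcd(20,127)=1$. As $127$ is prime and $2$ has order $7$ modulo $127$, doubling has $126/7=18$ orbits on $\{1,\dots,126\}$. Place the seven digits of $d$ on a circle and record the distances between successive digits $1$, starting from the digit of $2^0$. A cyclic shift of the digits rotates this gap sequence. The $18$ gap sequences in Table~\ref{tab:128} are pairwise not rotations of one another, so the listed $d$ represent all orbits. In every row the last column gives a digit of $d$ that $r(d)$ lacks, so Lemma~\ref{lem:glynn} applies.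
\end{proof}

\begin{table}[ht]
\centering
\small
\begin{tabular}{rclrcc}
\hline
$d$ & $d$ in binary & gaps & $r(d)$ & $r(d)$ in binary & missing digit\\
\hline
1 & 0000001 & 7 & 20 & 0010100 & $2^0$\\
3 & 0000011 & 1,6 & 60 & 0111100 & $2^0$\\
5 & 0000101 & 2,5 & 100 & 1100100 & $2^0$\\
9 & 0001001 & 3,4 & 53 & 0110101 & $2^3$\\
7 & 0000111 & 1,1,5 & 13 & 0001101 & $2^1$\\
11 & 0001011 & 1,2,4 & 93 & 1011101 & $2^1$\\
13 & 0001101 & 2,1,4 & 6 & 0000110 & $2^0$\\
19 & 0010011 & 1,3,3 & 126 & 1111110 & $2^0$\\
21 & 0010101 & 2,2,3 & 39 & 0100111 & $2^4$\\
15 & 0001111 & 1,1,1,4 & 46 & 0101110 & $2^0$\\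
23 & 0010111 & 1,1,2,3 & 79 & 1001111 & $2^4$\\
27 & 0011011 & 1,2,1,3 & 32 & 0100000 & $2^0$\\
29 & 0011101 & 2,1,1,3 & 72 & 1001000 & $2^0$\\
43 & 0101011 & 1,2,2,2 & 98 & 1100010 & $2^0$\\
31 & 0011111 & 1,1,1,1,3 & 112 & 1110000 & $2^0$\\
47 & 0101111 & 1,1,1,2,2 & 51 & 0110011 & $2^3$\\
55 & 0110111 & 1,1,2,1,2 & 84 & 1010100 & $2^0$\\
63 & 0111111 & 1,1,1,1,1,2 & 117 & 1110101 & $2^1$\\
\hline
\end{tabular}
\caption{Representatives $d$ of the $18$ orbits of doubling modulo $127$, the residues $r(d)=20d\bmod127$, and a binary digit that is $1$ in $d$ and $0$ in $r(d)$.}\label{tab:128}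
\end{table}

\subsection{All point-primitive affine groups}

A subgroup of $A(\mathcal O)$ has at least as many line-orbits as $A(\mathcal O)$, so by Theorem~\ref{thm:criterion} it is not line-transitive. To prove (ii) we must show that a point-primitive subgroup does not split the two orbits further, that is, that it contains $T$ and that its image in $H$ contains $C$. The first follows from the parity of $h$, the second from the primality of $q-1$.

\begin{proof}[Proof of Theorem~\ref{thm:families}(ii)]
The two sets are hyperovals by Lemmas~\ref{lem:D6} and~\ref{lem:D20}, and \eqref{eq:c} holds since $6^2-6+1=31$ and $20^2-20+1=381=3\cdot127$. So Theorem~\ref{thm:criterion} describes $H$. Let $G\le A(\mathcal O)$ be point-primitive.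

\emph{Step 1: $T\le G$.} The orbits of the normal subgroup $G\cap T$ form a $G$-invariant partition of the points, so $G\cap T$ is trivial or transitive; since $T$ is regular, $G\cap T$ is $1$ or $T$. If $G\cap T=1$, then $G$ embeds in $A(\mathcal O)/T\cong\Gamma\mathrm L(3,q)_{\mathcal O}$, of order $(q-1)|H|=3h(q-1)^2$. This number is odd for $h=5,7$, whereas $q^3$ divides $|G|$ by transitivity. Hence $G=T\rtimes G_0$, where $G_0\le\Gamma\mathrm L(3,q)_{\mathcal O}$ is the stabilizer of $0$. Let $L\le H$ be the image of $G_0$. By Lemma~\ref{lem:dictionary}(b), $L$ has no orbit of length $1$ or $2$ on $\mathcal O$.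

\emph{Step 2: $C\le L$.} Suppose not. The order $q-1$ of $C$ is the prime $31$ or $127$, so $L\cap C=1$, and $L$ embeds in $H/C$, of order $3h=15$ or $21$. Thus $n=|L|$ is prime to $q-1$. We show that $L$ then fixes a point of $\Omega$, by averaging an orbit. Identify $\Omega$ with $\mathbb F_q^*$ by $P_t\leftrightarrow t$. The generators $\delta_s,\rho,\phi$ of $H$ act as $t\mapsto st$, $t\mapsto t^{k-1}$, $t\mapsto t^2$, so every element of $H$ acts as $t\mapsto st^e$ for some $s\in\mathbb F_q^*$ and some integer $e$. Put $w=\prod_{g\in L}g(1)$, and let $t_0$ be the unique element of $\mathbb F_q^*$ with $t_0^{\,n}=w$; it exists because $\gcd(n,q-1)=1$. If $f\in L$ acts as $t\mapsto st^e$, then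
\[
f(t_0)^n=s^nw^e=\prod_{g\in L}s\,g(1)^e=\prod_{g\in L}(fg)(1)=w ,
\]
so $f(t_0)=t_0$. Thus $P_{t_0}$ is an orbit of $L$ of length $1$, a contradiction.

\emph{Step 3: the orbits.} The group $L\le H$ preserves $\Delta$ and $\Omega$. It is transitive on $\Omega$ because it contains $C$, and on $\Delta$ because it has no orbit of length $1$ or $2$. By Lemma~\ref{lem:dictionary}(c), the line-orbits of $G$ have sizes $3q^2$ and $(q-1)q^2$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BE}
John Bamberg and James Evans,
\emph{No almost simple sporadic group acts primitively on the points of a generalised quadrangle},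
arXiv:2007.06161 (2020).

\bibitem{Glynn}
Glynn, Geom. Dedicata \textbf{32} (1989).

\end{thebibliography}
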